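\title{A slicely countably determined ball without a countable weak $\pi$-base}

\begin{abstract}
A bounded convex subset $A$ of a Banach space is slicely countably determined (SCD) if there is a sequence of slices of $A$ such that every subset of $A$ meeting all of them has $A$ in its closed convex hull. We show that an SCD set need not have a countable $\pi$-base for the weak topology: the closed unit ball of a suitable equivalent norm on $C[0,1]\oplus\mathbb{K}^2$ is a counterexample. We also show that all SCD subsets of a given space have a countable weak $\pi$-base exactly when all separable bounded convex subsets do, and that $A$ is SCD exactly when the set of extreme points of its weak$^*$ closure in the bidual has a countable $\pi$-base.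
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $X\neq\{0\}$ be a Banach space over $\mathbb{K}=\mathbb{R}$ or $\mathbb{C}$, with dual $X^*$. For a nonempty bounded set $A\subseteq X$, $x^*\in X^*\setminus\{0\}$ and $\varepsilon>0$, the \emph{slice} of $A$ determined by $x^*$ and $\varepsilon$ is
\[
S(A,x^*,\varepsilon)=\Bigl\{x\in A:\ \operatorname{Re}x^*(x)>\sup_{y\in A}\operatorname{Re}x^*(y)-\varepsilon\Bigr\}.
\]
The slices of $A$ are exactly the nonempty intersections of $A$ with open half-spaces. A nonempty bounded convex set $A$ is \emph{slicely countably determined} (SCD) if there is a sequence $(S_n)$ of slices of $A$ such that every $B\subseteq A$ with $B\cap S_n\neq\emptyset$ for all $n$ satisfies $A\subseteq\overline{\operatorname{conv}}(B)$, the norm-closed convex hull. Thus countably many tests decide whether a subset of $A$ generates $A$. An equivalent form of the definition (Lemma~\ref{lem:scd}) is that there is a sequence of slices of $A$ such that every slice of $A$ contains one of them.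

That form has a topological counterpart. A \emph{$\pi$-base} of a topological space $E$ is a family of nonempty open subsets of $E$ such that every nonempty open subset of $E$ contains a member of the family. Unlike a base, it is not asked to provide neighborhoods of every point. A \emph{weak $\pi$-base} of $A\subseteq X$ is a $\pi$-base of $A$ in the relative weak topology $\sigma(X,X^*)$. The following question was posed in \cite{AKMMS}.

\medskip
\noindent\textbf{Question.} \emph{Let $A$ be a bounded convex subset of a Banach space. If $A$ is SCD, does $A$ have a countable weak $\pi$-base?}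
\medskip

There are reasons to guess that it does. The reverse implication is true: a bounded convex set with a countable weak $\pi$-base is SCD (Proposition~\ref{prop:converse}). If $X^*$ is separable, every bounded convex set has both properties, because it is second countable in the weak topology (see the proof of Corollary~\ref{cor:spaces}). And a basic weakly open subset of $A$ is a finite intersection of slices, so the SCD property controls a subbase of the very topology in question.

The last reason is weaker than it looks. If $S_n\subseteq S$ and $S_m\subseteq S'$, the slices $S_n$ and $S_m$ may be disjoint although $S\cap S'$ is not empty. Let $A=[-1,1]\subseteq\mathbb{R}$. Every slice of $A$ contains one of the slices $(1-\frac1n,1]$ or $[-1,-1+\frac1n)$, $n\ge1$, but no nonempty finite intersection of these lies in the open set $(-\frac12,\frac12)$. The slices that witness the SCD property may sit at the far ends of $A$ and say nothing about its middle. We exploit this by building a set with very good ends and a very bad middle.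

A point $x\in A$ is \emph{strongly exposed} in $A$ by $x^*\neq0$ if $\operatorname{Re}x^*$ attains its supremum over $A$ at $x$ and $\operatorname{diam}S(A,x^*,\varepsilon)\to0$ as $\varepsilon\to0$. We write $\mathfrak{c}=2^{\aleph_0}$.

\begin{theorem}\label{thm:ball}
On $X=C([0,1],\mathbb{K})\oplus\mathbb{K}^2$ there is an equivalent norm whose closed unit ball $A$ is the closed convex hull of strongly exposed points and is SCD, but has no countable weak $\pi$-base. More precisely, there is a nonempty relatively weakly open set $U\subseteq A$ such that every $\pi$-base of every nonempty relatively weakly open set $G\subseteq U$ has cardinality at least $\mathfrak{c}$. This is the largest possible value for a bounded set in a separable space: such a set has a base of cardinality at most $\mathfrak{c}$ for the weak topology.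
\end{theorem}

So the answer to the question is negative. The second result says in which spaces it is negative.

\begin{theorem}\label{thm:spaces}
For a Banach space $X$ the following are equivalent:
\begin{itemize}
\item[(i)] every norm-separable bounded convex subset of $X$ has a countable weak $\pi$-base;
\item[(ii)] every SCD bounded convex subset of $X$ has a countable weak $\pi$-base.
\end{itemize}
\end{theorem}

The third result makes precise the sense in which the SCD property sees only the ends of a set. We regard $X$ as a subspace of $X^{**}$ and write $\operatorname{ext}K$ for the set of extreme points of $K$.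

\begin{theorem}\label{thm:ext}
Let $A\subseteq X$ be bounded and convex, and let $K$ be its weak$^*$ closure in $X^{**}$. Then $A$ has a countable weak $\pi$-base if and only if $(K,w^*)$ has a countable $\pi$-base, while $A$ is SCD if and only if $(\operatorname{ext}K,w^*)$ has a countable $\pi$-base.
\end{theorem}

The bad middle is the unit ball of $C[0,1]$, studied in Section~\ref{sec:C01}. Section~\ref{sec:construction} shows how two extra dimensions put an arbitrary separable convex set into the middle of an SCD set. Sections~\ref{sec:ball}, \ref{sec:fibers} and~\ref{sec:ext} prove the three theorems in turn.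

\section{Slices, $\pi$-bases and exposed points}\label{sec:prelim}

All convex sets are nonempty unless the contrary is said. A \emph{functional} is a continuous real-linear map $X\to\mathbb{R}$. The map $x^*\mapsto\operatorname{Re}x^*$ is a bijection from $X^*$ onto the functionals (for $\mathbb{K}=\mathbb{C}$ one recovers $x^*(x)=\operatorname{Re}x^*(x)-i\operatorname{Re}x^*(ix)$). Hence slices and the weak topology depend only on the real structure of $X$. We write $S(A,f,\varepsilon)$ for the slice given by a functional $f\ne0$, and the sets $\{x:|g(x-w)|<\eta\text{ for all }g\in E\}$, with $E$ a finite set of functionals and $\eta>0$, form a base of weak neighborhoods of $w$. ``Weakly open in $A$'' refers to the relative topology. We use the Hahn--Banach theorem in two forms: if $F$ is a nonempty closed convex subset of a locally convex space and $x\notin F$, then $f(x)>\sup_Ff$ for some continuous real-linear $f$; and the weak topology of a closed subspace $Z\subseteq X$ is the restriction of the weak topology of $X$.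

The following characterization of SCD sets is known; the proof is short.

\begin{lemma}\label{lem:scd}
Let $A$ be bounded and convex and let $(S_n)$ be a sequence of slices of $A$. Then $(S_n)$ has the property in the definition of SCD if and only if every slice of $A$ contains some $S_n$.
\end{lemma}

\begin{proof}
Suppose $(S_n)$ has the property in the definition. Let $S=S(A,f,\varepsilon)$ and $B=A\setminus S$. Then $f\le\sup_Af-\varepsilon$ on $\overline{\operatorname{conv}}(B)$, so $A\not\subseteq\overline{\operatorname{conv}}(B)$. Hence $B$ misses some $S_n$, that is, $S_n\subseteq S$. Conversely, suppose every slice contains some $S_n$, and let $B\subseteq A$ meet every $S_n$. Then $B$ meets every slice of $A$. If some $x\in A$ were outside $\overline{\operatorname{conv}}(B)$, there would be a functional $f$ with $f(x)>\sup_Bf$, and the slice $\{y\in A:f(y)>\sup_Bf\}$ would miss $B$.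
\end{proof}

Next we record how $\pi$-bases pass from one space to another. Recall that $E$ is \emph{regular} if every open neighborhood of a point contains the closure of a smaller one; compact Hausdorff spaces are regular.

\begin{lemma}\label{lem:pi}
Let $E$ be a topological space and $\{V_i\}_{i\in I}$ a family of open subsets of $E$.
\begin{itemize}
\item[(a)] If $\{V_i\}$ is a $\pi$-base of $E$ and $G\subseteq E$ is open, the sets $V_i$ contained in $G$ form a $\pi$-base of $G$.
\item[(b)] Let $D\subseteq E$ be dense. If $\{V_i\}$ is a $\pi$-base of $E$, then $\{V_i\cap D\}$ is a $\pi$-base of $D$. The converse holds if $E$ is regular.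
\item[(c)] If $\{V_i\}$ is a $\pi$-base of $E$ and $P:E\to F$ is a continuous open surjection, then $\{P(V_i)\}$ is a $\pi$-base of $F$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Open subsets of $G$ are open in $E$.

(b) If $\{V_i\}$ is a $\pi$-base of $E$, each $V_i\cap D$ is nonempty by density, and a nonempty open subset of $D$ has the form $W\cap D$ with $W$ open in $E$; then some $V_i\subseteq W$. Conversely, let $E$ be regular, $\{V_i\cap D\}$ a $\pi$-base of $D$, and $W\subseteq E$ nonempty and open. Take a nonempty open $W'$ with $\overline{W'}\subseteq W$ and $i$ with $V_i\cap D\subseteq W'\cap D$. Since $V_i$ is open and $D$ is dense, $V_i\subseteq\overline{V_i\cap D}\subseteq\overline{W'}\subseteq W$.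

(c) The sets $P(V_i)$ are nonempty and open. If $W\subseteq F$ is nonempty and open, so is $P^{-1}(W)$; some $V_i\subseteq P^{-1}(W)$, and then $P(V_i)\subseteq W$.
\end{proof}

Our SCD sets will be closed convex hulls of explicit bounded sets $D$ of generators. The next lemma says that strong exposure can be tested on the generators alone.

\begin{lemma}\label{lem:exposed}
Let $D\subseteq X$ be bounded, $A=\overline{\operatorname{conv}}(D)$, $x\in D$, and let $f$ be a functional with $f(x)=1$. Suppose that for every $\delta>0$ there is $q<1$ such that $f(v)\le q$ whenever $v\in D$ and $\|v-x\|\ge\delta$. Then $f$ strongly exposes $x$ in $A$.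
\end{lemma}

\begin{proof}
The hypothesis gives $f(v)<1$ for every $v\in D\setminus\{x\}$, so $\sup_Af=1=f(x)$. Fix $\delta>0$, take $q$ as in the hypothesis, and let $w\in S(A,f,\varepsilon)$. Since $\operatorname{conv}(D)$ is dense in $A$ and the slice is relatively open, there is a finite convex combination $v=\sum_j\lambda_jv_j$ of points $v_j\in D$ with $\|v-w\|<\varepsilon$ and $f(v)>1-\varepsilon$. The last inequality reads $\sum_j\lambda_j(1-f(v_j))<\varepsilon$. All terms are nonnegative, and $1-f(v_j)\ge1-q$ when $\|v_j-x\|\ge\delta$, so the total weight of these far generators is less than $\varepsilon/(1-q)$. Therefore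
\[
\|w-x\|\le\varepsilon+\sum_j\lambda_j\|v_j-x\|\le\varepsilon+\delta+\frac{\varepsilon}{1-q}\operatorname{diam}D .
\]
For small $\varepsilon$ the right side is below $2\delta$, and $\delta$ was arbitrary.
\end{proof}

\begin{lemma}\label{lem:hull}
If a bounded set $A$ is the closed convex hull of a sequence $(x_n)$ of points strongly exposed in $A$, then $A$ is SCD.
\end{lemma}

\begin{proof}
Let $f_n$ strongly expose $x_n$, and let $B\subseteq A$ meet each of the countably many slices $S(A,f_n,\frac1k)$. For fixed $n$ these slices contain $x_n$ and their diameters tend to $0$, so $x_n\in\overline{B}$. Hence $A=\overline{\operatorname{conv}}\{x_n\}\subseteq\overline{\operatorname{conv}}(B)$.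
\end{proof}

\section{The unit ball of $C[0,1]$}\label{sec:C01}

Let $Y=C([0,1],\mathbb{K})$ with the supremum norm and closed unit ball $B_Y$. By the Riesz representation theorem every element of $Y^*$ is integration against a $\mathbb{K}$-valued Borel measure $\mu$ on $[0,1]$ whose total variation $|\mu|$ is a finite measure, and $|\int g\,d\mu|\le\int|g|\,d|\mu|$. An \emph{atom} of $\mu$ is a point $t$ with $|\mu|(\{t\})>0$. Only finitely many points have mass at least $\frac1k$, so $\mu$ has at most countably many atoms.

Two examples show the mechanism. The weakly open set $\{g\in B_Y:|g(s)|<\frac12\}$ restricts the value of $g$ at $s$, and at no other point. The set $\{g\in B_Y:|\int_0^1g(s)\,ds|<\frac12\}$ restricts no value at all, since a narrow bump of height $1$ has a small integral. In general a weakly open set restricts values only at the atoms of finitely many measures, so fewer than $\mathfrak{c}$ open sets leave some point $t$ free.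

\begin{proposition}\label{prop:C01}
Let $G\subseteq B_Y$ be nonempty and weakly open in $B_Y$, and let $\{V_i\}_{i\in I}$ be a family of nonempty weakly open subsets of $B_Y$ with $|I|<\mathfrak{c}$. Then there is $t\in[0,1]$ such that the weakly open set $W=\{g\in G:\operatorname{Re}g(t)<0\}$ is nonempty and contains no $V_i$. In particular, every weak $\pi$-base of $G$ has cardinality at least $\mathfrak{c}$.
\end{proposition}

\begin{proof}
Add an index $*$ and put $V_*=G$. For each $i\in I\cup\{*\}$ pick $g_i\in V_i$, a finite set $M_i$ of measures and $\varepsilon_i>0$ such that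
\[
\Bigl\{g\in B_Y:\ \Bigl|\int(g-g_i)\,d\mu\Bigr|<\varepsilon_i\ \text{ for all }\mu\in M_i\Bigr\}\subseteq V_i .
\]
The set of all atoms of all these measures has cardinality at most $\max(|I|,\aleph_0)<\mathfrak{c}$; this is the only use of the bound on $|I|$. Fix $t\in[0,1]$ that is an atom of none of them.

We claim that each $V_i$, $i\in I\cup\{*\}$, contains a function with value $1$ at $t$ and a function with value $-1$ at $t$. Let $\sigma=\pm1$ and $N_k=[0,1]\cap(t-\frac1k,t+\frac1k)$. Take a continuous $\varphi:[0,1]\to[0,1]$ with $\varphi(t)=1$ that vanishes off $N_k$, and put $g'=(1-\varphi)g_i+\varphi\sigma$. At each point $g'$ is a convex combination of two scalars of modulus at most $1$, so $g'\in B_Y$, and $g'(t)=\sigma$. The function $g'-g_i=\varphi(\sigma-g_i)$ vanishes off $N_k$ and has modulus at most $2$, so $|\int(g'-g_i)\,d\mu|\le2|\mu|(N_k)$. As $k\to\infty$, $|\mu|(N_k)\to|\mu|(\{t\})=0$ for each $\mu$ in the finite set $M_i$. So $g'\in V_i$ for large $k$.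

The claim with $i=*$ and $\sigma=-1$ gives $W\neq\emptyset$. With $i\in I$ and $\sigma=1$ it gives a point of $V_i$ outside $W$.
\end{proof}

\begin{remark}\label{rem:notSCD}
The ball $B_Y$ is not itself a counterexample, because it is not SCD. Given slices $S_n$ of $B_Y$, apply the proposition with $G=B_Y$ and $V_n=S_n$. The set $W=\{g\in B_Y:-\operatorname{Re}g(t)>0\}$ is a slice that contains no $S_n$, and Lemma~\ref{lem:scd} applies.
\end{remark}

\section{Two extra dimensions}\label{sec:construction}

Let $C$ be a closed bounded convex separable set, to be thought of as $B_Y$. We want a set $A$ that is the closed convex hull of a sequence of strongly exposed points and contains a weakly open part that looks like a product of $C$ with a finite-dimensional set. Fix once and for all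
\[
b_n=\frac1{n+1},\qquad a_n=\sqrt{1-b_n^2}\qquad(n\ge0),
\]
so that $(a_0,b_0)=(0,1)$ and $(a_n,b_n)\to(1,0)$. Fix also a sequence $(u_n)_{n\ge0}$ that lists a countable dense subset of $C$ with every element repeated infinitely often. Then
\begin{equation}\label{eq:tails}
\text{every }u\in C\text{ is the limit of a subsequence }(u_{n_k})\text{ with }n_1<n_2<\cdots.
\end{equation}

With one extra dimension the natural attempt is the sequence $((1-b_n)u_n,b_n)$. It starts at the apex $(0,1)$, and by \eqref{eq:tails} it accumulates at every point $(u,0)$, $u\in C$. Its closed convex hull is the cone over $C$, whose middle is as desired. But for $n\ge1$ the generator $((1-b_n)u_n,b_n)=(1-b_n)(u_n,0)+b_n(0,1)$ is not even an extreme point of the cone. The remedy is a second extra coordinate, in which the generators are pushed outward onto a circle. Let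
\[
z_n^{\pm}=(\pm a_n,b_n),\qquad Z=\{z_n^+,z_n^-:n\ge0\}\subseteq\mathbb{R}^2 ,
\]
and note $z_0^+=z_0^-$. The points of $Z$ are Euclidean unit vectors, so $\langle z,z'\rangle=1-\frac12|z-z'|^2$ for $z,z'\in Z$. The only accumulation points of $Z$ are $(\pm1,0)$, and they are not in $Z$. So each point of $Z$ is at a positive distance from the rest of $Z$, and
\begin{equation}\label{eq:q}
q_n:=\sup\{\langle z_n^+,z\rangle:z\in Z\setminus\{z_n^+\}\}=\sup\{\langle z_n^-,z\rangle:z\in Z\setminus\{z_n^-\}\}<1 ,
\end{equation}
the two suprema being equal by the symmetry $(a,b)\mapsto(-a,b)$.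

\begin{example}\label{ex:R3}
Let $C=[-1,1]$, and let $A\subseteq\mathbb{R}^3$, with coordinates $(y,a,b)$, be the closed convex hull of the points $x_n^\pm=((1-b_n)u_n,\pm a_n,b_n)$. Consider $x_1^+=(\frac12u_1,\frac{\sqrt3}2,\frac12)$ and $f(y,a,b)=\frac{\sqrt3}2a+\frac12b$, so $f(x_1^+)=1$. The angles of $z_0^+,z_1^+,z_2^+,\dots$ with the positive $a$-axis are $\frac\pi2,\frac\pi6,\arcsin\frac13,\dots$, decreasing to $0$, and those of the $z_m^-$ are at least $\frac\pi2$. So the point of $Z$ nearest to $z_1^+$ is $z_2^+=(\frac{2\sqrt2}3,\frac13)$, and $f\le q_1=\frac{1+2\sqrt6}6<1$ on all other generators. By Lemma~\ref{lem:exposed}, $x_1^+$ is strongly exposed, whatever $u_1$ is: the functional $f$ does not look at $y$.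

Now consider the points of $A$ with $(a,b)=(0,\frac12)$. All generators satisfy $|y|\le1-b$, a closed convex condition, so these points have $|y|\le\frac12$. Conversely, let $|u|\le1$. By \eqref{eq:tails} the points $(u,\pm1,0)$ are limits of generators, and $x_0^+=(0,0,1)$, so
\[
(\tfrac u2,0,\tfrac12)=\tfrac14(u,1,0)+\tfrac14(u,-1,0)+\tfrac12(0,0,1)\in A .
\]
Thus above $z_1^+$ the set $A$ has one point, while above $(0,\frac12)$ it has a full rescaled copy of $C$. See Figure~\ref{fig:shadow}.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=3.2]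
\fill[gray!20] (-1,0) -- (1,0) -- (0,1) -- cycle;
\draw[dashed,gray] (1,0) arc (0:180:1);
\draw (1,0) -- (0.990,0.143) -- (0.986,0.167) -- (0.980,0.2) -- (0.968,0.25) -- (0.943,0.333) -- (0.866,0.5) -- (0,1) -- (-0.866,0.5) -- (-0.943,0.333) -- (-0.968,0.25) -- (-0.980,0.2) -- (-0.986,0.167) -- (-0.990,0.143) -- (-1,0) -- cycle;
\foreach \x/\y in {0/1,0.866/0.5,0.943/0.333,0.968/0.25,0.980/0.2,0.986/0.167,0.990/0.143}
{\fill (\x,\y) circle (0.013); \fill (-\x,\y) circle (0.013);}
\draw[fill=white] (1,0) circle (0.018);
\draw[fill=white] (-1,0) circle (0.018);
\node at (0,0.35) {$\Omega$};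
\node[above] at (0,1) {$z_0^\pm$};
\node[right] at (0.866,0.52) {$z_1^+$};
\node[right] at (0.943,0.35) {$z_2^+$};
\node[left] at (-0.866,0.52) {$z_1^-$};
\node[left] at (-0.943,0.35) {$z_2^-$};
\node[below] at (1,-0.02) {$(1,0)$};
\node[below] at (-1,-0.02) {$(-1,0)$};
\end{tikzpicture}
\caption{The projection of $A$ to the $(a,b)$-plane is the convex hull of the points $z_n^\pm$ of the unit circle and their limits $(\pm1,0)$. Above each $z_n^\pm$ the set $A$ has a single, strongly exposed, point. Above each point $(a,b)$ of the shaded triangle $\Omega$ it has the rescaled copy $(1-b)C$ of $C$.}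
\label{fig:shadow}
\end{figure}

Nothing in the example uses the dimension of $C$. Let $f_1,f_2$ be linearly independent functionals on a Banach space $X$. The map $(f_1,f_2):X\to\mathbb{R}^2$ is onto, so there are $e_1,e_2\in X$ with $f_i(e_j)=\delta_{ij}$. Let $Y_0=\ker f_1\cap\ker f_2$. Every $x\in X$ is uniquely $x=y+ae_1+be_2$ with $y\in Y_0$ and $a,b\in\mathbb{R}$, and we write $x=(y,a,b)$. The coordinates $a=f_1(x)$, $b=f_2(x)$ and $y=x-ae_1-be_2$ are continuous both for the norm and for the weak topology.

\begin{proposition}\label{prop:construction}
Let $C\subseteq Y_0$ be closed, bounded, convex and separable, let $(u_n)$ satisfy \eqref{eq:tails}, and put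
\[
x_n^\pm=((1-b_n)u_n,\pm a_n,b_n),\qquad A=\overline{\operatorname{conv}}\{x_n^+,x_n^-:n\ge0\}.
\]
Let $\Omega=\{(a,b)\in\mathbb{R}^2:b\ge0,\ |a|+b<1\}$ and $U=\{(y,a,b)\in A:|a|+b<1\}$.
\begin{itemize}
\item[(a)] Each $x_n^\pm$ is strongly exposed in $A$, and $A$ is SCD.
\item[(b)] $U$ is weakly open in $A$, and $\Phi(u,a,b)=((1-b)u,a,b)$ is a homeomorphism of $C\times\Omega$ onto $U$, where $C$ and $U$ carry the weak topology.
\item[(c)] If $C$ has no countable weak $\pi$-base, neither has $A$.
\end{itemize}
\end{proposition}

\begin{proof}
(a) The generators are in one-to-one correspondence with the points of $Z$; note $x_0^+=x_0^-=(0,0,1)$. The functional $\pm a_nf_1+b_nf_2$ takes the value $\langle z_n^\pm,z\rangle$ at the generator above $z\in Z$. This value is $1$ at $x_n^\pm$ and at most $q_n<1$ at every other generator, by \eqref{eq:q}. Lemmas~\ref{lem:exposed} and~\ref{lem:hull} apply.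

(b) The function $|f_1|+f_2$ is weakly continuous, so $U$ is weakly open in $A$. To identify $U$ we bound $A$ from above and from below.

\emph{Upper bound.} Let $M=\{(y,a,b):0\le b\le1,\ y\in(1-b)C\}$. It contains all generators; this is the purpose of the factor $1-b_n$. It is convex: if $u,u'\in C$, $b,b'\in[0,1]$, $0\le\lambda\le1$, $s=\lambda(1-b)$ and $s'=(1-\lambda)(1-b')$, then $su+s'u'\in(s+s')C$ by convexity of $C$ (trivially if $s+s'=0$), and $s+s'=1-(\lambda b+(1-\lambda)b')$. It is closed: let $((1-\beta_k)v_k,\alpha_k,\beta_k)\to(y,a,b)$ with $v_k\in C$ and $\beta_k\in[0,1]$. If $b<1$, then $v_k\to y/(1-b)$, which lies in $C$ because $C$ is closed. If $b=1$, then $y=0$ because $C$ is bounded. Hence $A\subseteq M$. A point of $U$ therefore has $(a,b)\in\Omega$ and $y\in(1-b)C$, that is, $U\subseteq\Phi(C\times\Omega)$.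

\emph{Lower bound.} Let $u\in C$ and take $(n_k)$ as in \eqref{eq:tails}. Then $x_{n_k}^\pm\to(u,\pm1,0)$, so $(u,\pm1,0)\in A$. Given $(a,b)\in\Omega$, put $s=a/(1-b)\in(-1,1)$. Then
\[
((1-b)u,a,b)=(1-b)\Bigl[\frac{1+s}2(u,1,0)+\frac{1-s}2(u,-1,0)\Bigr]+b\,(0,0,1)\in A .
\]
So $\Phi(C\times\Omega)\subseteq U$. The condition $|a|+b<1$ is what makes the coefficients nonnegative, and both signs $\pm$ are needed to reach all of $\Omega$.

The inverse of $\Phi$ is $(y,a,b)\mapsto(y/(1-b),a,b)$. Addition and scalar multiplication are jointly continuous for the weak topology, and $1-b>0$ on $U$, so $\Phi$ and $\Phi^{-1}$ are continuous.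

(c) The composition of $\Phi^{-1}$ with the projection $C\times\Omega\to C$ is a continuous open surjection $U\to C$. A countable $\pi$-base of $A$ would give one of $U$ and then one of $C$, by Lemma~\ref{lem:pi}(a) and~(c).
\end{proof}

\begin{remark}\label{rem:noslice}
The set $U$ contains no slice of $A$. A slice $S(A,f,\varepsilon)$ contains a generator, since otherwise $f\le\sup_Af-\varepsilon$ on all of $A$; and no generator is in $U$, because $a_n+b_n\ge a_n^2+b_n^2=1$. This is why the SCD property puts no restriction on $U$.
\end{remark}

For $\mathbb{K}=\mathbb{R}$, Propositions~\ref{prop:C01} and~\ref{prop:construction}, applied to $C=B_Y$ in $Y\oplus\mathbb{R}^2$, already answer the question. It remains to turn the example into a unit ball.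

\section{An SCD unit ball: proof of Theorem~\ref{thm:ball}}\label{sec:ball}

The set $A$ of Proposition~\ref{prop:construction} lies in the half-space $b\ge0$, while a unit ball is invariant under multiplication by $\mathbb{T}=\{\theta\in\mathbb{K}:|\theta|=1\}$. So we keep the points $x_n^+$ and take all their multiples by $\mathbb{T}$ as generators. The symmetry of $B_Y$ then supplies what the points $x_n^-$ supplied before. For $\mathbb{K}=\mathbb{C}$ a generator is no longer isolated among the generators, and this is where the full strength of Lemma~\ref{lem:exposed} is used.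

\begin{proof}[Proof of Theorem~\ref{thm:ball}]
Let $Y=C([0,1],\mathbb{K})$ and $X=Y\oplus\mathbb{K}^2$, with elements $(y,a,b)$ and norm $\|y\|+(|a|^2+|b|^2)^{1/2}$. The weak topology of $X$ is the product of the weak topology of $Y$ and the usual topology of $\mathbb{K}^2$. Let $(u_n)$ satisfy \eqref{eq:tails} for $C=B_Y$, and put
\[
x_n=((1-b_n)u_n,a_n,b_n),\qquad A=\overline{\operatorname{conv}}\{\theta x_n:\theta\in\mathbb{T},\ n\ge0\}.
\]
Then $\|x_n\|\le2$, and $A$ is bounded, closed, convex and invariant under $\mathbb{T}$. Every scalar $a$ with $|a|\le1$ is a convex combination of two elements of $\mathbb{T}$: writing $a=|a|\omega$ with $\omega\in\mathbb{T}$,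
\begin{equation}\label{eq:scalar}
a=\tfrac{1+|a|}2\,\omega+\tfrac{1-|a|}2\,(-\omega).
\end{equation}
Hence $A$ is absolutely convex.

\emph{Step 1: each $\theta x_n$ is strongly exposed, and $A$ is SCD.} Fix $n$ and $\theta$, and let $f(y,a,b)=\operatorname{Re}\bar\theta(a_na+b_nb)$. For $\omega\in\mathbb{T}$ we have $f(\omega x_m)=\operatorname{Re}(\bar\theta\omega)\langle z_n^+,z_m^+\rangle$, and in particular $f(\theta x_n)=1$. If $m\neq n$, then $0\le\langle z_n^+,z_m^+\rangle\le q_n$, by \eqref{eq:q} and because all coordinates are nonnegative; so $f(\omega x_m)\le\langle z_n^+,z_m^+\rangle\le q_n$ for every $\omega$. If $m=n$, then $f(\omega x_n)=\operatorname{Re}\bar\theta\omega=1-\frac12|\omega-\theta|^2$, and $\|\omega x_n-\theta x_n\|\ge\delta$ forces $|\omega-\theta|\ge\delta/2$. So the hypothesis of Lemma~\ref{lem:exposed} holds with $q=\max(q_n,1-\delta^2/8)$, and $\theta x_n$ is strongly exposed in $A$. If $\mathbb{T}_0\subseteq\mathbb{T}$ is countable and dense, then $A$ is also the closed convex hull of the countable set $\{\theta x_n:\theta\in\mathbb{T}_0,\ n\ge0\}$, and $A$ is SCD by Lemma~\ref{lem:hull}.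

\emph{Step 2: $L\subseteq A\subseteq M$}, where
\[
L=\{(y,a,b):\max(\|y\|,|a|)+|b|\le1\},\qquad M=\{(y,a,b):\|y\|+|b|\le1\}.
\]
The set $M$ is closed and absolutely convex, and it contains each $x_n$ since $(1-b_n)\|u_n\|+b_n\le1$. So $A\subseteq M$. For the other inclusion, \eqref{eq:tails} gives $(u,1,0)=\lim_kx_{n_k}\in A$ for every $u\in B_Y$. Then $(u,\omega,0)=\omega(\bar\omega u,1,0)\in A$ for $\omega\in\mathbb{T}$, because $\bar\omega u\in B_Y$, and \eqref{eq:scalar} gives $(u,a,0)\in A$ whenever $\|u\|\le1$ and $|a|\le1$. Also $x_0=(0,0,1)$. Let $(y,a,b)\in L$ and write $b=|b|\omega$ with $\omega\in\mathbb{T}$. If $|b|=1$, then $y=0$, $a=0$, and the point is $\omega x_0\in A$. If $r=1-|b|>0$, then $\|y/r\|\le1$, $|a/r|\le1$, and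
\[
(y,a,b)=r\,\bigl(\tfrac yr,\tfrac ar,0\bigr)+|b|\,\omega x_0\in A .
\]

Since $\max(\|y\|,|a|)+|b|\le2\|(y,a,b)\|$, the set $L$ contains the ball of radius $\frac12$ about $0$. A bounded, closed, absolutely convex neighborhood of $0$ is the closed unit ball of its Minkowski functional, which is an equivalent norm. So $A$ is the closed unit ball of an equivalent norm on $X$.

\emph{Step 3: the set $U$.} Let $\Omega'=\{(a,b)\in\mathbb{K}^2:|a|+|b|<1\}$ and $U=\{(y,a,b)\in A:(a,b)\in\Omega'\}$, a weakly open subset of $A$ containing $0$. For $(a,b)\in\Omega'$, Step~2 gives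
\[
(y,a,b)\in A\iff\|y\|\le1-|b| ,
\]
where $\Rightarrow$ comes from $A\subseteq M$ and $\Leftarrow$ from $L\subseteq A$. Hence $(u,a,b)\mapsto((1-|b|)u,a,b)$ is a bijection of $B_Y\times\Omega'$ onto $U$ with inverse $(y,a,b)\mapsto(y/(1-|b|),a,b)$, and both maps are weakly continuous as in Proposition~\ref{prop:construction}(b). So $P(y,a,b)=y/(1-|b|)$ is a continuous open surjection of $U$ onto $B_Y$.

Let $G\subseteq U$ be nonempty and weakly open in $A$, and let $\{V_i\}_{i\in I}$ be a $\pi$-base of $G$. The set $P(G)$ is nonempty and weakly open in $B_Y$, and $P$ restricts to a continuous open surjection $G\to P(G)$. By Lemma~\ref{lem:pi}(c), $\{P(V_i)\}_{i\in I}$ is a $\pi$-base of $P(G)$, and Proposition~\ref{prop:C01} gives $|I|\ge\mathfrak{c}$. By Lemma~\ref{lem:pi}(a), $A$ has no countable weak $\pi$-base.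

\emph{Step 4: $\mathfrak{c}$ cannot be exceeded.} In a separable Banach space a functional is determined by its values on a countable dense set, so there are at most $\mathfrak{c}^{\aleph_0}=\mathfrak{c}$ functionals. The finite intersections of sets $\{x:r<g(x)<r'\}$, with $g$ a functional and $r,r'$ rational, form a base of the weak topology of cardinality at most $\mathfrak{c}$, and its traces form a base on any subset.
\end{proof}

\begin{remark}\label{rem:C01itself}
Such a norm exists on $Y=C([0,1],\mathbb{K})$ itself, because $Y\oplus\mathbb{K}^2$ is isomorphic to $Y$ and isomorphisms preserve slices and weak topologies. Indeed, $Y$ contains a complemented copy of $c_0$. This follows from Sobczyk's theorem, and here the projection is explicit: if $t_n=2^{-n}$ and $\varphi_n:[0,1]\to[0,1]$ are continuous with $\varphi_n(t_n)=1$ and pairwise disjoint supports in $(0,1]$, then $(c_n)\mapsto\sum_nc_n\varphi_n$ embeds $c_0$ isometrically, and $Qg=\sum_n(g(t_n)-g(0))\varphi_n$ is a bounded projection onto the image. So $Y\cong\ker Q\oplus c_0$, and $c_0\oplus\mathbb{K}^2\cong c_0$ by shifting coordinates.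
\end{remark}

\section{Fibers of a functional: proof of Theorem~\ref{thm:spaces}}\label{sec:fibers}

To prove that (ii) implies (i) we start from a separable convex set without a countable weak $\pi$-base and want to apply Proposition~\ref{prop:construction} \emph{inside} $X$. The proposition needs a bad set in a real subspace of codimension two, whereas the given set may span a dense subspace of $X$. The next lemma makes room: a bad set has a bad hyperplane section.

\begin{lemma}\label{lem:fibers}
Let $A$ be bounded and convex, $f$ a functional that is not constant on $A$, $(\alpha,\beta)$ the interior of the interval $f(A)$, and $A_t=\{x\in A:f(x)=t\}$. If $A_t$ has a countable weak $\pi$-base for every rational $t\in(\alpha,\beta)$, then so does $A$.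
\end{lemma}

\begin{proof}
The idea is to thicken the members of the $\pi$-bases of the fibers. Replacing each member of a $\pi$-base by a smaller nonempty open set gives again a $\pi$-base. So for rational $t\in(\alpha,\beta)$ we may take a countable $\pi$-base of $A_t$ of the form
\[
G_{t,n}=\{x\in A_t:|g(x-x_{t,n})|<\varepsilon_{t,n}\text{ for all }g\in F_{t,n}\},
\]
with $x_{t,n}\in A_t$, $\varepsilon_{t,n}>0$ and $F_{t,n}$ a finite set of functionals. For $k\ge1$ put
\[
H_{t,n,k}=\{x\in A:|f(x)-t|<\tfrac1k,\ |g(x-x_{t,n})|<\tfrac12\varepsilon_{t,n}\text{ for all }g\in F_{t,n}\}.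
\]
These are countably many weakly open subsets of $A$, and $x_{t,n}\in H_{t,n,k}$. Let $W\subseteq A$ be nonempty and weakly open. We show that $W$ contains some $H_{t,n,k}$.

First, $W$ meets a rational fiber. Take $w_0\in W$ and $p\in A$ with $f(p)\in(\alpha,\beta)$ and $f(p)\neq f(w_0)$. For small $s>0$ the points $w_0+s(p-w_0)$ lie in $W$, and their $f$-values fill a nondegenerate interval inside $(\alpha,\beta)$, since they lie strictly between $f(w_0)\in[\alpha,\beta]$ and $f(p)$. So there is $w\in W$ with $t:=f(w)\in(\alpha,\beta)$ rational. Choose a finite set $E$ of functionals and $\eta>0$ with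
\[
\{x\in A:|g(x-w)|<2\eta\text{ for all }g\in E\}\subseteq W,
\]
and then $n$ with $G_{t,n}\subseteq\{x\in A_t:|g(x-w)|<\eta\text{ for all }g\in E\}$.

Second, points of $A$ whose $f$-value is near $t$ are uniformly norm-close to $A_t$. Since $t$ is interior to $f(A)$, there are $p_-,p_+\in A$ with $f(p_-)<t<f(p_+)$. Let $\kappa=\min(f(p_+)-t,\,t-f(p_-))$ and $d=\operatorname{diam}A$, which is finite because $A$ is bounded. Let $x\in A$ with $|f(x)-t|<\frac1k$. If $f(x)\le t$, put
\[
s=\frac{t-f(x)}{f(p_+)-f(x)},\qquad x'=x+s(p_+-x).
\]
Then $0\le s<1$, so $x'\in A$ by convexity; $f(x')=t$; and $s\le\frac1{k\kappa}$, because the denominator is at least $\kappa$. If $f(x)>t$, put $s=(f(x)-t)/(f(x)-f(p_-))$ and $x'=x+s(p_--x)$, with the same three conclusions. In both cases $x'\in A_t$ and $\|x'-x\|\le\frac d{k\kappa}$.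

Now choose $k$ with $\|g\|\frac d{k\kappa}\le\min(\frac12\varepsilon_{t,n},\eta)$ for all $g$ in the finite set $F_{t,n}\cup E$, and let $x\in H_{t,n,k}$. For $g\in F_{t,n}$ we get $|g(x'-x_{t,n})|\le|g(x'-x)|+|g(x-x_{t,n})|<\varepsilon_{t,n}$, so $x'\in G_{t,n}$. For $g\in E$ we then get $|g(x-w)|\le|g(x-x')|+|g(x'-w)|<2\eta$. So $x\in W$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:spaces}]
(i)$\Rightarrow$(ii). An SCD set $A$ is separable: choosing $s_n\in S_n$ gives $A\subseteq\overline{\operatorname{conv}}\{s_n\}$, a separable metric space.

(ii)$\Rightarrow$(i). Suppose (i) fails, and call a set \emph{bad} if it is closed, bounded, convex, separable and has no countable weak $\pi$-base. If $C'$ is a separable bounded convex set without a countable weak $\pi$-base, then $C_0=\overline{C'}$ is bad: $C'$ is weakly dense in $C_0$, so a countable $\pi$-base of $C_0$ would give one of $C'$ by Lemma~\ref{lem:pi}(b).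

A bad set has more than one point, so some functional is not constant on it, and by Lemma~\ref{lem:fibers} one of the fibers of that functional has no countable weak $\pi$-base. This fiber is again closed, bounded, convex and separable, hence bad. Doing this twice, we find functionals $f_1,f_2$ and bad sets $C_1=C_0\cap\{f_1=t_1\}$ and $C_2=C_1\cap\{f_2=t_2\}$, with $f_1\neq0$ and $f_2$ not constant on $C_1$. As $f_1$ is constant on $C_1$, $f_2$ is not a multiple of $f_1$, so $f_1$ and $f_2$ are linearly independent. For $c\in C_2$ the translate $C=C_2-c$ is a bad subset of $\ker f_1\cap\ker f_2$. Proposition~\ref{prop:construction} gives an SCD set in $X$ without a countable weak $\pi$-base, so (ii) fails.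
\end{proof}

\begin{corollary}\label{cor:spaces}
If $X$ contains an isomorphic copy of $C([0,1],\mathbb{K})$, then $X$ contains an SCD set without a countable weak $\pi$-base. If every separable subspace of $X$ has a separable dual, that is, if $X$ is an Asplund space, then every SCD subset of $X$ has a countable weak $\pi$-base.
\end{corollary}

\begin{proof}
Let $T:Y\to X$ be an isomorphic embedding of $Y=C([0,1],\mathbb{K})$. It is a homeomorphism of $Y$ onto the closed subspace $T(Y)$ for the weak topologies, so $T(B_Y)$ is a separable bounded convex set without a countable weak $\pi$-base, by Proposition~\ref{prop:C01}. Thus (i) fails in Theorem~\ref{thm:spaces}, and so does (ii).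

Now let $X$ be Asplund, $A\subseteq X$ separable and bounded, $X_0$ the closed linear span of $A$, and $(x_k^*)$ a dense sequence in $X_0^*$. Since $A$ is bounded, every element of $X_0^*$ is a uniform limit on $A$ of terms of this sequence. So the weak topology on $A$ is generated by the countably many functions $x_k^*$, and it is second countable. Thus (i) holds, and so does (ii).
\end{proof}

\section{Extreme points in the bidual: proof of Theorem~\ref{thm:ext}}\label{sec:ext}

A bounded convex set $A$ may have no extreme points, so we pass to a compactification that has enough of them. Let $K$ be the weak$^*$ closure of $A$ in $X^{**}$; all topological notions in $K$ refer to the weak$^*$ topology. The set $K$ is convex, and compact by the Banach--Alaoglu theorem. It contains $A$ as a dense subset and induces on $A$ the weak topology. A functional $f=\operatorname{Re}x^*$ on $X$ extends to $X^{**}$ by $f(\xi)=\operatorname{Re}\xi(x^*)$, and these extensions are exactly the weak$^*$ continuous real-linear functionals on $X^{**}$. By a \emph{slice of $K$} we mean a set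
\[
S_K(f,\varepsilon)=\{\xi\in K:f(\xi)>\max\nolimits_Kf-\varepsilon\}
\]
with $f\neq0$ of this form. It is open in $K$. By density $\max_Kf=\sup_Af$, so $S(A,f,\varepsilon)=A\cap S_K(f,\varepsilon)$.

We use three facts. The Krein--Milman theorem says that $K$ is the closed convex hull of $\operatorname{ext}K$; as the complement of a slice in $K$ is a closed convex proper subset, \emph{every slice of $K$ meets $\operatorname{ext}K$}. Next, the convex hull of finitely many nonempty compact convex sets $K_1,\dots,K_m$ is compact, being the continuous image of the product of a simplex with $K_1\times\dots\times K_m$. The third fact links slices to the topology, but only at extreme points.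

\begin{lemma}[Choquet's lemma]\label{lem:choquet}
If $e\in\operatorname{ext}K$, the slices of $K$ that contain $e$ form a base of neighborhoods of $e$ in $K$.
\end{lemma}

\begin{proof}
Every neighborhood of $e$ contains one of the form $V=\{\xi\in K:g_j(\xi)>c_j,\ j=1,\dots,m\}\ni e$. If $V=K$, any slice through $e$ will do. Otherwise let $F$ be the convex hull of the compact convex sets $K_j=\{\xi\in K:g_j(\xi)\le c_j\}$; it is nonempty and compact, and it contains $K\setminus V$. If $e$ were in $F$, it would be a convex combination of points of the $K_j$, hence equal to one of them by extremality; but $e\notin K_j$ for all $j$. Separating, we get $f$ with $f(e)>\max_Ff$, and $\{\xi\in K:f(\xi)>\max_Ff\}$ is a slice that contains $e$ and lies in $V$.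
\end{proof}

\begin{lemma}\label{lem:scdK}
$A$ is SCD if and only if there is a countable family of slices of $K$ such that every slice of $K$ contains a member.
\end{lemma}

\begin{proof}
We use Lemma~\ref{lem:scd}. If $S_K(f_n,\varepsilon_n)\subseteq S_K(g,\delta)$, intersecting with $A$ gives $S(A,f_n,\varepsilon_n)\subseteq S(A,g,\delta)$; this proves ``if''. Conversely, suppose every slice of $A$ contains some $S(A,f_n,\varepsilon_n)$. Given $S_K(g,\delta)$, take $n$ with $S(A,f_n,\varepsilon_n)\subseteq S(A,g,\delta/2)$. The open set $S_K(f_n,\varepsilon_n)$ lies in the closure of its trace on the dense set $A$, and on that closure $g\ge\max_Kg-\delta/2$. So $S_K(f_n,\varepsilon_n)\subseteq S_K(g,\delta)$.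
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ext}]
The first equivalence is Lemma~\ref{lem:pi}(b), since $A$ is dense in the compact Hausdorff space $K$ and every open subset of $A$ is the trace of an open subset of $K$.

Suppose $A$ is SCD, and let $\{S_n\}$ be as in Lemma~\ref{lem:scdK}. The sets $S_n\cap\operatorname{ext}K$ are nonempty and open in $\operatorname{ext}K$. A nonempty open subset of $\operatorname{ext}K$ has the form $V\cap\operatorname{ext}K$ with $V$ open in $K$. By Lemma~\ref{lem:choquet}, applied at a point of this set, $V$ contains a slice, hence some $S_n$, and $S_n\cap\operatorname{ext}K\subseteq V\cap\operatorname{ext}K$. So $\{S_n\cap\operatorname{ext}K\}$ is a countable $\pi$-base of $\operatorname{ext}K$.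

Conversely, let $\{O_n\}$ be a countable $\pi$-base of $\operatorname{ext}K$. Write $O_n=V_n\cap\operatorname{ext}K$ with $V_n$ open in $K$, and use Lemma~\ref{lem:choquet} to choose a slice $T_n=S_K(f_n,\varepsilon_n)\subseteq V_n$; then $\emptyset\neq T_n\cap\operatorname{ext}K\subseteq O_n$. The $\pi$-base property will place the extreme points in $T_n$ inside a given slice, but a point of $T_n$ may be an average that also involves extreme points outside $T_n$. In the thinner slices $T_{n,k}=S_K(f_n,\varepsilon_n/k)$ these have small weight. We show that every slice $S=S_K(g,\delta)$ contains some $T_{n,k}$; by Lemma~\ref{lem:scdK} this proves that $A$ is SCD.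

Let $\gamma=\max_Kg$, $\Delta=\gamma-\min_Kg$ and $s_n=\max_Kf_n$. The set $S_K(g,\delta/2)\cap\operatorname{ext}K$ is nonempty and open in $\operatorname{ext}K$, so it contains some $O_n$, and hence $T_n\cap\operatorname{ext}K$. Let $K_1$ and $K_2$ be the closed convex hulls of $T_n\cap\operatorname{ext}K$ and of $\operatorname{ext}K\setminus T_n$. Then $g\ge\gamma-\delta/2$ on $K_1$, and $f_n\le s_n-\varepsilon_n$ on $K_2$. If $K_2=\emptyset$, then $K=K_1\subseteq S$ by the Krein--Milman theorem, and we are done. Otherwise $\operatorname{conv}(K_1\cup K_2)$ is compact, convex and contains $\operatorname{ext}K$, so it equals $K$. Let $\xi\in T_{n,k}$ and write $\xi=\lambda\xi_1+(1-\lambda)\xi_2$ with $\xi_j\in K_j$ and $0\le\lambda\le1$. Then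
\[
s_n-\frac{\varepsilon_n}k<f_n(\xi)\le\lambda s_n+(1-\lambda)(s_n-\varepsilon_n)=s_n-(1-\lambda)\varepsilon_n ,
\]
so $1-\lambda<\frac1k$. Therefore
\[
g(\xi)=g(\xi_1)+(1-\lambda)\bigl(g(\xi_2)-g(\xi_1)\bigr)\ge\gamma-\frac\delta2-\frac\Delta k ,
\]
which exceeds $\gamma-\delta$ as soon as $k>2\Delta/\delta$. For such $k$, $T_{n,k}\subseteq S$.
\end{proof}

The same tools give the implication opposite to the one in the question.

\begin{proposition}\label{prop:converse}
A bounded convex set $A$ with a countable weak $\pi$-base is SCD.
\end{proposition}

\begin{proof}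
By Theorem~\ref{thm:ext}, $K$ has a countable $\pi$-base $\{V_n\}$. Since $\operatorname{conv}(\operatorname{ext}K)$ is dense in $K$, each $V_n$ contains a finite convex combination $\sum_j\lambda_{n,j}e_{n,j}$ of extreme points. The map $(\xi_j)_j\mapsto\sum_j\lambda_{n,j}\xi_j$ is continuous, so Lemma~\ref{lem:choquet} gives slices $S_{n,j}\ni e_{n,j}$ with $\sum_j\lambda_{n,j}S_{n,j}\subseteq V_n$. Let $S$ be a slice of $K$ and take $n$ with $V_n\subseteq S$. If no $S_{n,j}$ were contained in $S$, we could pick $\xi_j\in S_{n,j}\setminus S$ for each $j$, and $\sum_j\lambda_{n,j}\xi_j$ would lie both in $V_n\subseteq S$ and in the convex set $K\setminus S$. So $S$ contains some $S_{n,j}$, and Lemma~\ref{lem:scdK} applies.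
\end{proof}

For bounded convex sets, then, a countable weak $\pi$-base implies SCD, and SCD implies separable. By Theorem~\ref{thm:spaces}, the first implication can be reversed throughout a space $X$ only when all three properties coincide in $X$. In the language of Theorem~\ref{thm:ext}, a countable $\pi$-base passes from $K$ to $\operatorname{ext}K$, and the ball of Theorem~\ref{thm:ball} shows that it need not pass from $\operatorname{ext}K$ to $K$.

\begin{thebibliography}{9}

\bibitem{AKMMS}
Antonio Aviles, Vladimir Kadets, Miguel Martin, Javier Meri, and Varvara Shepelska,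
\emph{Slicely Countably Determined Banach spaces},
arXiv:0809.2723 (2008).

\end{thebibliography}
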